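# Cosets of an involution centralizer and elements of odd order

## A plausible yes, tested on small groups

All groups in these notes are finite. For a prime $p$, a *$p'$-element* is an element of order prime to $p$; a $2'$-element is an element of odd order. The following question comes from Marco Antonio Pellegrini and Pavel Shumyatsky, "Coprime commutators in PSL(2,q)", arXiv:1209.6377 (2012).

Let $T$ be a Sylow $2$-subgroup of $G$, and let $t$ be an involution in $Z(T)$. The centralizer $C_G(t)$ contains $T$, so its index is odd.

**Conjecture.** Each coset of $C_G(t)$ contains an element of odd order.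

**The $p$-analogue.** Let $T$ be a Sylow $p$-subgroup of $G$ and let $t\in Z(T)$ have order $p$. Then each coset of $C_G(t)$ contains a $p'$-element.

We use left cosets. This costs nothing: inversion carries $gC$ to $Cg^{-1}$ and preserves orders, so the statement for right cosets is equivalent.

The first guess is yes. The subgroup $C_G(t)$ contains a full Sylow $2$-subgroup, so its cosets are large, and any element $g$ can be multiplied on the right by every element of $T$ in the hope of removing the even part of its order. Let us test this.

If $t$ is central in $G$, there is only one coset, and it contains $1$.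

In $S_3$ take $T=\langle(12)\rangle$ and $t=(12)$. Then $C_G(t)=T$ has three cosets. The elements $1,(123),(132)$ lie in different cosets, because a quotient of two of them has order $1$ or $3$ and so lies in $T$ only when it is trivial. Each coset contains one of them.

In $S_4$ take $T=\langle(1324),(12)\rangle$, dihedral of order $8$, and $t=(1324)^2=(12)(34)$, which generates $Z(T)$. Again $C_G(t)=T$ has three cosets, and the same argument shows that $1,(123),(132)$ represent them.

The first nonsolvable case is $A_5$, with $T=V=\{1,(12)(34),(13)(24),(14)(23)\}$. The $15$ involutions of $A_5$ form one class, so $|C_G(t)|=60/15=4$ for every involution $t\in V$, and $C_G(t)=V$. The elements of $A_5$ have orders $1,2,3,5$, so every element of even order is an involution. Suppose that all four elements of a coset $gV$ are involutions. For $v\in V$ we have $1=(gv)^2=(gvg)v$, so $gvg=v^{-1}=v$; since $g=g^{-1}$, this says that $g$ commutes with $v$. Thus $g\in C_G(V)=V$, the coset is $V$ itself, and it contains $1$, a contradiction. So the guess survives $A_5$.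

The guess is nevertheless wrong. We first see how far the natural proof goes.

## Hall subgroups settle the $p$-solvable case

In each test above we found the element in a coset of $T$, which is at least as hard as finding it in a coset of $C_G(t)$. That suggests a plan:

> Since $T\le C_G(t)$, every coset $gC_G(t)$ contains the coset $gT$. So it suffices to find a $p'$-element in every coset of a Sylow $p$-subgroup.

Recall two notions. A group is *$p$-solvable* if it has a normal series each of whose factors is a $p$-group or a group of order prime to $p$. A solvable group is $p$-solvable for every $p$; the group $A_5$ is $7$-solvable, because its order is prime to $7$, but it is not $2$-solvable, because it is simple and is neither a $2$-group nor of odd order. A *Hall $p'$-subgroup* of $G$ is a subgroup whose order is the largest divisor of $|G|$ prime to $p$; for example $\langle(123)\rangle$ is a Hall $2'$-subgroup of $S_4$. The theorem of P. Hall and Čunihin says that a $p$-solvable group has a Hall $p'$-subgroup.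

**Theorem 1.** The conjecture is true for solvable $G$. More generally, its $p$-analogue is true for $p$-solvable $G$.

**Proof.** The purpose of the argument is to represent all cosets of $T$ by elements of one Hall subgroup. Let $G$ be $p$-solvable, $T$ a Sylow $p$-subgroup, $t\in Z(T)$, and let $L$ be a Hall $p'$-subgroup. The orders of $L$ and $T$ are coprime, so $L\cap T=1$, and $|LT|=|L||T|=|G|$. Hence $G=LT$. Write $g=ls$ with $l\in L$, $s\in T$. Then $gT=lT$ contains the $p'$-element $l$. Since $T\le C_G(t)$, we have $l\in gT\subseteq gC_G(t)$. For $p=2$ this covers all solvable $G$. $\square$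

Without $p$-solvability the Hall subgroup may be missing. The group $A_5$ has no subgroup of order $15$, since such a subgroup would be cyclic and $A_5$ has no element of order $15$. For $A_5$ we got by with a different argument, which relied on every element of even order being an involution. So the plan comes down to the following statement: in every group, every coset of a Sylow $2$-subgroup contains an element of odd order. This is the exact point at which it stops working, because that statement is false.

## A Sylow coset in $\mathrm{PSL}_2(37)$ with only even orders

Work in $\mathrm{SL}_2(37)$ with identity $E$. Since $6^2=36=-1$ in $\mathbb F_{37}$, put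
$$I=\begin{pmatrix}6&0\\0&-6\end{pmatrix},\qquad J=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\qquad K=IJ=\begin{pmatrix}0&6\\6&0\end{pmatrix}.$$
All three have determinant $1$, and $I^2=J^2=K^2=-E$, $JI=-IJ$. So $Q=\{\pm E,\pm I,\pm J,\pm K\}$ is a quaternion group of order $8$. Let $H=\mathrm{PSL}_2(37)$ and $P=Q/\{\pm E\}$, a group of order $4$. Since
$$|H|=\frac{37\cdot36\cdot38}{2}=25308=4\cdot6327$$
and $6327$ is odd, $P$ is a Sylow $2$-subgroup of $H$.

How should one choose a bad coset? Write $g=aE+bI+cJ+dK$. As a matrix,
$$g=\begin{pmatrix}a+6b&c+6d\\-c+6d&a-6b\end{pmatrix},$$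
$$\det g=a^2-36b^2-(36d^2-c^2)=a^2+b^2+c^2+d^2. \tag{1}$$
The matrices $I,J,K$ have trace $0$ and square $-E$, and the product of two different ones is $\pm$ the third. Hence
$$\operatorname{tr}g=2a,\quad \operatorname{tr}gI=-2b,\quad \operatorname{tr}gJ=-2c,\quad \operatorname{tr}gK=-2d. \tag{2}$$
So the four traces along the coset are, up to sign, twice the coordinates of a point on the sphere $a^2+b^2+c^2+d^2=1$.

Next, when does a trace force even order? Suppose $y\in\mathrm{SL}_2(37)$ has trace $\lambda+\lambda^{-1}$, where $\lambda\in\mathbb F_{37}^*$ is a nonsquare. Then $\lambda^{18}=-1$. The eigenvalues are $\lambda,\lambda^{-1}$, and they are distinct because $\pm1$ are squares. So $y$ is diagonalizable and $y^{18}=-E$. We shall see that this makes the order of the image of $y$ in $H$ even. Thus we need a point on the sphere all of whose coordinates, doubled, are up to sign of the form $\lambda+\lambda^{-1}$ with $\lambda$ a nonsquare. Two such traces are $20=5+5^{-1}$ and $-4=13+13^{-1}$, as we verify below, and $10^2+2^2+2^2+2^2=112=1+3\cdot37$. This leads to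
$$g=10E+2I+2J+2K=\begin{pmatrix}22&14\\10&-2\end{pmatrix},$$
$$\det g=-44-140=-184=1-5\cdot37=1.$$

**Lemma 2.** Every element of the coset $\bar gP$ of $H$ has even order.

**Proof.**

**Step 1.** This step lists the coset and its traces. The coset consists of the images of $g,gI,gJ,gK$, where
$$gI=\begin{pmatrix}132&-84\\60&12\end{pmatrix},\quad gJ=\begin{pmatrix}-14&22\\2&10\end{pmatrix},\quad gK=\begin{pmatrix}84&132\\-12&60\end{pmatrix}.$$
So $\operatorname{tr}g=20$, $\operatorname{tr}gI=144=-4$, $\operatorname{tr}gJ=-4$ and $\operatorname{tr}gK=144=-4$, in agreement with (2). All four matrices have determinant $1$.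

**Step 2.** This step finds the eigenvalues. Modulo $37$ the two characteristic polynomials are
$$x^2-20x+1=(x-5)(x-15),\qquad x^2+4x+1=(x-13)(x-20),$$
because $5+15=20$, $5\cdot15=75\equiv1$, $13+20=33\equiv-4$ and $13\cdot20=260\equiv1$.

**Step 3.** This step shows that the eigenvalues have $18$th power $-1$. Modulo $37$,
$$5^2=25,\quad 5^4\equiv-4,\quad 5^8\equiv16,\quad 5^{16}\equiv256\equiv-3,\quad 5^{18}\equiv-75\equiv-1,$$
$$13^2\equiv21,\quad 13^4\equiv441\equiv-3,\quad 13^8\equiv9,\quad 13^{16}\equiv81\equiv7,\quad 13^{18}\equiv147\equiv-1.$$
Hence also $15^{18}=5^{-18}=-1$ and $20^{18}=13^{-18}=-1$. Each $y\in\{g,gI,gJ,gK\}$ has two distinct eigenvalues in $\mathbb F_{37}$, so it is diagonalizable, and therefore $y^{18}=-E$.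

**Step 4.** This step excludes odd order in $H$. Suppose that the image of $y$ in $H$ has odd order $n$. Then $y^n=\pm E$, so $y^{2n}=E$. Also $y^{36}=(-E)^2=E$. So the order of $y$ divides $\gcd(2n,36)$. Since $n$ is odd, $4\nmid 2n$, and so this gcd divides $18$. Hence $y^{18}=E$. But $y^{18}=-E\neq E$, a contradiction. $\square$

## The centralizer in $\mathrm{PSL}_2(37)$ is too large

Lemma 2 breaks the plan, but it does not yet refute the conjecture. The conjecture speaks of cosets of $C_G(t)$, and in $H$ itself the centralizer of an involution in $P$ may be larger than $P$. Take $t=\bar I$. The matrix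
$$A=\begin{pmatrix}0&24\\-17&0\end{pmatrix}$$
has determinant $24\cdot17=408=1+11\cdot37=1$. Being antidiagonal, it satisfies $AIA^{-1}=-I$, so its image lies in $C_H(t)$. Now
$$gA=\begin{pmatrix}22&14\\10&-2\end{pmatrix}\begin{pmatrix}0&24\\-17&0\end{pmatrix}=\begin{pmatrix}-238&528\\34&240\end{pmatrix}=\begin{pmatrix}21&10\\34&18\end{pmatrix}$$
has trace $39=2$ and determinant $378-340=38=1$. So its characteristic polynomial is $(x-1)^2$, and it is not $E$. It is therefore unipotent of order $37$, and its image in $H$ has order $37$. Thus $\bar g\,C_H(\bar I)$ contains an element of odd order, although $\bar gP$ does not.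

What we want is a group $G$ that maps onto $H$ and an involution $t$ in the center of a Sylow $2$-subgroup whose centralizer has image exactly $P$ in $H$. It cannot be smaller, since $T\le C_G(t)$ and $T$ maps onto a Sylow subgroup. The idea is to let $H$ permute the coordinates of a direct power, indexed by $\Omega=H/P$, and to let $t$ live at a single coordinate. Any element commuting with $t$ must fix that coordinate, and the stabilizer of the coordinate is $P$.

**Definition (wreath product).** Let $H$ act on a finite set $\Omega$ and let $K$ be a group. Put $B=K^\Omega$, the group of functions $\Omega\to K$, and let $H$ act on $B$ by $({}^xf)(\omega)=f(x^{-1}\omega)$. Then $K\wr_\Omega H=B\rtimes H$, where $xfx^{-1}={}^xf$.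

When $K$ is cyclic of order $p$, the group $B$ is the additive group of the permutation module $\mathbb F_p[\Omega]$, and we write $\mathbb F_p[\Omega]\rtimes H$.

For example, let $H=S_3$ act on $\Omega=\{1,2,3\}$, and let $S=\langle(23)\rangle$ be the stabilizer of $1$, so that $\Omega$ may be identified with $H/S$. In $G=\mathbb F_2[\Omega]\rtimes S_3$, a group of order $48$, take $t=(1,0,0)$. A product $fx$ with $f\in B$, $x\in H$ centralizes $t$ exactly when $x$ fixes the point $1$, because $B$ is abelian. So $C_G(t)=BS$, which has order $16$ and is a Sylow $2$-subgroup. Its image in $S_3$ is exactly $S$.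

**Lemma 3.** Let $p$ be a prime, $S\le H$ groups with $|H:S|$ prime to $p$, and $h\in H$ such that $hS$ contains no $p'$-element. Let $K$ be a group with Sylow $p$-subgroup $T_K\ne1$, and let $k\in Z(T_K)$ have order $p$. Put $\Omega=H/S$, $B=K^\Omega$ and $G=K\wr_\Omega H=B\rtimes H$. Then $G$ has a Sylow $p$-subgroup $T$ and an element $t\in Z(T)$ of order $p$ such that $hC_G(t)$ contains no $p'$-element.

**Proof.** Let $\omega_0=S\in\Omega$; its stabilizer in $H$ is $S$. Let $t\in B$ have $\omega_0$-coordinate $k$ and all other coordinates $1$. It has order $p$.

**Step 1.** This step constructs $T$. Since $|H:S|$ is prime to $p$, $S$ contains a Sylow $p$-subgroup $P$ of $H$. As $H$ only permutes coordinates, $P$ normalizes $T_K^\Omega$. So $T=T_K^\Omega P$ is a subgroup, and $T_K^\Omega\cap P\le B\cap H=1$ gives $|T|=|T_K|^{|\Omega|}|P|$. This is the full power of $p$ dividing $|G|=|K|^{|\Omega|}|H|$, so $T$ is a Sylow $p$-subgroup of $G$.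

**Step 2.** This step checks that $t\in Z(T)$. First, $t\in T_K^\Omega\le T$. It commutes with $T_K^\Omega$ coordinate by coordinate, because $k\in Z(T_K)$. If $x\in P$, then $x\in S$ fixes $\omega_0$, so ${}^xt$ again has $k$ at $\omega_0$ and $1$ elsewhere; thus ${}^xt=t$.

**Step 3.** This step bounds the centralizer. Let $fx\in C_G(t)$ with $f\in B$, $x\in H$, so $f\,({}^xt)\,f^{-1}=t$. The element ${}^xt$ differs from $1$ exactly at the coordinate $x\omega_0$, and conjugation by $f\in B$ acts on each coordinate separately, so it does not change the support. Hence $x\omega_0=\omega_0$, that is, $x\in S$. Therefore $C_G(t)\le BS$.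

**Step 4.** This step transfers the bad coset. Since $B$ is normal, $hC_G(t)\subseteq hBS=B\,hS$. So under $G\to G/B\cong H$ the set $hC_G(t)$ is mapped into $hS$. A homomorphism maps a $p'$-element to a $p'$-element, because the order of the image divides the order of the element. As $hS$ contains no $p'$-element, neither does $hC_G(t)$. $\square$

## Two counterexamples over $\mathrm{PSL}_2(37)$

Recall that a group is *perfect* if it equals its commutator subgroup, and that the *solvable radical* is the largest solvable normal subgroup.

**Theorem 4.** Let $H=\mathrm{PSL}_2(37)$, let $P$ be a Sylow $2$-subgroup of $H$, and let $\Omega=H/P$.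

(a) The conjecture fails for $G=\mathbb F_2[\Omega]\rtimes H$.

(b) The conjecture fails for $G=A_5\wr_\Omega H$. This group is perfect, has trivial solvable radical, and has a unique minimal normal subgroup.

**Proof.**

**Step 1.** This step disproves the conjecture. All Sylow $2$-subgroups of $H$ are conjugate, so we may take for $P$ the one constructed above. Apply Lemma 3 with $p=2$, $S=P$ and $h=\bar g$; the hypothesis that $hS$ contains no $2'$-element is Lemma 2. For (a) take $K=C_2$. For (b) take $K=A_5$, whose Sylow $2$-subgroups are elementary abelian of order $4$, and let $k$ be any involution in one of them. In each case we get a Sylow $2$-subgroup $T$ of $G$ and an involution $t\in Z(T)$ such that every element of $\bar g\,C_G(t)$ has even order.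

The remaining steps prove the structural statement in (b). They use the textbook fact that $H$ is a nonabelian simple group. Put $B=A_5^\Omega$.

**Step 2.** This step shows that $G$ is perfect. The group $B$ is perfect since $A_5$ is, so $G'\ge B'=B$. Also $G/B\cong H$ is perfect, so $G'B=G$. Hence $G'=G$.

**Step 3.** This step shows that $B$ is a minimal normal subgroup. Write $A_\omega$ for the factor of $B$ at $\omega$. Let $1\neq M\le B$ be normal in $G$, and choose $f\in M$ and $\omega$ with $f(\omega)\neq1$. Since $Z(A_5)=1$, there is $a\in A_\omega$ not commuting with $f(\omega)$. Then $[f,a]\in M$ is a nontrivial element of $A_\omega$. So $M\cap A_\omega$ is a nontrivial normal subgroup of the simple group $A_\omega$, and $M\ge A_\omega$. As $H$ permutes the factors transitively, $M$ contains all of them, so $M=B$.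

**Step 4.** This step shows that $C_G(B)=1$. Suppose $fx$ with $f\in B$, $x\in H$ centralizes $B$. Then it normalizes every factor. Since $f$ does so and $x$ carries $A_\omega$ to $A_{x\omega}$, the element $x$ fixes every point of $\Omega$. The elements of $H$ fixing all points of $H/P$ form a normal subgroup of $H$ contained in $P$, which is trivial because $H$ is simple and $P\ne H$. So $x=1$, and then $f\in Z(B)=1$.

**Step 5.** This step proves uniqueness and the statement on the radical. Let $M\ne B$ be a minimal normal subgroup of $G$. If $M\cap B\ne1$, then by minimality of $M$ we get $M\le B$, and then $M=B$ by Step 3, a contradiction. So $M\cap B=1$, hence $[M,B]\le M\cap B=1$ and $M\le C_G(B)=1$, which is impossible. So $B$ is the unique minimal normal subgroup. If the solvable radical were nontrivial, it would contain a minimal normal subgroup of $G$, that is, $B$, which is not solvable. So it is trivial. $\square$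

In (a) we have $|\Omega|=6327$, so the group has order $2^{6327}\cdot25308$. The disproof itself uses only elementary group theory and the arithmetic modulo $37$ displayed above. These notes make no claim about whether the conjecture holds when $G$ is required to be simple.

## Sylow cosets decide the matter for extensions by $p$-groups

The plan of replacing $C_G(t)$ by a Sylow subgroup failed for some groups $H$, and each such $H$ produced a counterexample. In fact the Sylow-coset property of $H$ is equivalent to the $p$-analogue holding for all extensions of $p$-groups by $H$.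

Recall that every element $x$ of a finite group can be written uniquely as $x=x_px_{p'}=x_{p'}x_p$, where $x_p$ has $p$-power order and $x_{p'}$ is a $p'$-element; both are powers of $x$. For example, for $p=2$ the element $(12)(345)$ of $S_5$ has parts $(12)$ and $(345)$. If $N$ is normal in $G$, then $x_pN$ and $x_{p'}N$ commute and have $p$-power order and order prime to $p$; by uniqueness they are the parts of $xN$.

**Theorem 5.** For a prime $p$ and a group $H$ with Sylow $p$-subgroup $P$, the following are equivalent.

(i) Every coset of $P$ in $H$ contains a $p'$-element.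

(ii) For every $G$ having a normal $p$-subgroup $N$ with $G/N\cong H$, every Sylow $p$-subgroup $T$ of $G$ and every $t\in Z(T)$ of order $p$, each coset of $C_G(t)$ contains a $p'$-element.

(iii) The conclusion of (ii) holds for the single group $G=\mathbb F_p[H/P]\rtimes H$.

**Proof.**

**Step 1: (i) implies (ii).** The purpose is to lift a $p'$-element from a Sylow coset in $G/N$ to one in $G$. Property (i) does not depend on the choice of $P$: for $x\in H$,
$$h\,(xPx^{-1})=x\,\bigl(x^{-1}hx\,P\bigr)\,x^{-1},$$
so if all cosets of $P$ contain $p'$-elements, the same is true for $xPx^{-1}$.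

Let $G,N,T,t$ be as in (ii), and let $g\in G$. The normal $p$-subgroup $N$ lies in $T$, and $T/N$ is a Sylow $p$-subgroup of $G/N\cong H$. By (i) the coset $(gN)(T/N)$ contains a $p'$-element $xN$. Since $N\le T$, we have $x\in gT$. The $p$-part of $xN$ is $x_pN$; it is trivial because $xN$ is a $p'$-element. So $x_p\in N\le T$. Hence
$$x_{p'}=x\,x_p^{-1}\in gT\subseteq gC_G(t),$$
and $x_{p'}$ is a $p'$-element.

**Step 2: (ii) implies (iii).** This is a specialization: in $G=\mathbb F_p[H/P]\rtimes H$ the subgroup $N=\mathbb F_p[H/P]$ is a normal $p$-subgroup with $G/N\cong H$.

**Step 3: (iii) implies (i).** The purpose is to turn a bad Sylow coset into a bad centralizer coset. If some coset $hP$ contained no $p'$-element, Lemma 3 with $S=P$ and $K=C_p$ would produce, in $G=\mathbb F_p[H/P]\rtimes H$, a Sylow $p$-subgroup $T$ and $t\in Z(T)$ of order $p$ such that $hC_G(t)$ contains no $p'$-element. This contradicts (iii). $\square$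

For instance, we checked by hand that every coset of $V$ in $A_5$ contains an element of odd order, so (i) holds for $H=A_5$ and $p=2$. Hence the conjecture holds for every $G$ with a normal $2$-subgroup $N$ such that $G/N\cong A_5$.

## Odd primes: traces with non-$p$-th-power eigenvalues

**Theorem 7.** For every prime $p$ the $p$-analogue of the conjecture is false.

For $p=2$ this is Theorem 4. For odd $p$, Lemma 3 with $S$ a Sylow $p$-subgroup and $K=C_p$ reduces Theorem 7 to finding one bad Sylow coset, which is done in the following statement.

**Proposition 6.** Let $p$ be an odd prime and $n=(2p)^p$. Let $q$ be a prime with $q\equiv1+p\pmod{p^2}$ and $q+1-2pn\sqrt q>n$; infinitely many such $q$ exist by Dirichlet's theorem. Then some coset of a Sylow $p$-subgroup of $\mathrm{SL}_2(q)$ contains no $p'$-element.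

Dirichlet's theorem applies because $1+p$ is prime to $p^2$, and the inequality holds for all large $q$. Since $q\equiv1\pmod p$, we have $q>p$; in particular $q$ is odd and $q\ne p$.

### Reduction to a statement about traces

The aim of this part is to replace the group statement by a statement in $\mathbb F_q$. By the choice of $q$, $p$ divides $q-1$ exactly once. Also $q\equiv1$ and $q+1\equiv2\pmod p$, so $p\nmid q(q+1)$. As $|\mathrm{SL}_2(q)|=q(q-1)(q+1)$, the group
$$P=\langle\mathrm{diag}(\zeta,\zeta^{-1})\rangle,\qquad \zeta\in\mathbb F_q^*\text{ of order }p,$$
is a Sylow $p$-subgroup of $\mathrm{SL}_2(q)$. For $\alpha\in\mathbb F_q$ let $g_\alpha=\begin{pmatrix}\alpha&-1\\1&0\end{pmatrix}$. The coset $g_\alpha P$ consists of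
$$u_i=g_\alpha\,\mathrm{diag}(\zeta^i,\zeta^{-i})=\begin{pmatrix}\alpha\zeta^i&-\zeta^{-i}\\ \zeta^i&0\end{pmatrix},\qquad 0\le i\le p-1,$$
which have determinant $1$ and trace $\alpha\zeta^i$.

**Claim.** There is $\alpha\in\mathbb F_q$ such that for every $i=0,\dots,p-1$ we have $\alpha\zeta^i=\bar\lambda_i+\bar\lambda_i^{-1}$ with $\bar\lambda_i\in\mathbb F_q^*$ not a $p$-th power.

The Claim gives the Proposition. The characteristic polynomial of $u_i$ is $x^2-\alpha\zeta^ix+1=(x-\bar\lambda_i)(x-\bar\lambda_i^{-1})$, so $\bar\lambda_i$ is an eigenvalue of $u_i$, and its order divides that of $u_i$. The group $\mathbb F_q^*$ is cyclic of order $pm$ with $p\nmid m$. Its subgroup of $p$-th powers has order $m$, so it consists exactly of the elements of order prime to $p$. Hence $p$ divides the order of $\bar\lambda_i$, and so the order of $u_i$, for every $i$.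

It is instructive to try the Claim for $p=3$, $q=13$, where $q\equiv4\pmod 9$ and $\zeta=3$. The cubes are $1,5,8,12$, and the noncubes form the inverse pairs $\{2,7\},\{3,9\},\{4,10\},\{6,11\}$ with sums $9,12,1,4$. The sets $\{\alpha,3\alpha,9\alpha\}$ with $\alpha\neq0$ are $\{1,3,9\},\{2,6,5\},\{4,12,10\},\{7,8,11\}$, and none of them, nor $\{0\}$, lies inside $\{1,4,9,12\}$. So the Claim is false for $q=13$, which is far below the size required in the Proposition. For large $q$ we shall find $\alpha$ as the coordinate of a point on a curve over $\mathbb F_q$. On that curve we force $c\lambda_i$ to be a $p$-th power, where $c\in\mathbb F_q^*$ is a fixed non-$p$-th power; then $\lambda_i$ cannot specialize to a $p$-th power.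

### Textbook facts on function fields

A function field $F$ over a field $k_0$ is a finite extension of a rational function field $k_0(a)$. Its *full constant field* is the algebraic closure of $k_0$ in $F$. A place of $F$ has a residue field, which is a finite extension of $k_0$ containing the full constant field; the degree of this extension, when $k_0$ is the full constant field, is the degree of the place. The full constant field matters: if $c_0\in\mathbb F_q$ is a nonsquare, then $\mathbb F_q(a)(\sqrt{c_0})=\mathbb F_{q^2}(a)$, and no place of it has residue field $\mathbb F_q$. We use the following facts.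

- Kummer theory: let $\ell$ be a prime and $M$ a field of characteristic different from $\ell$ containing the $\ell$-th roots of unity. If $b_1,\dots,b_r\in M^*$ have independent classes in the $\mathbb F_\ell$-vector space $M^*/M^{*\ell}$, then $M(\sqrt[\ell]{b_1},\dots,\sqrt[\ell]{b_r})$ is Galois over $M$ of degree $\ell^r$, and the $\ell$-th roots can be multiplied by $\ell$-th roots of unity independently of each other.
- Riemann–Hurwitz, tame case: if $k$ is algebraically closed and $F'/k(a)$ is a separable extension of degree $n$, with all ramification indices $e_R$ prime to the characteristic, then the genus $\gamma$ of $F'$ satisfies $2\gamma-2=-2n+\sum_R(e_R-1)$, the sum being over the places $R$ of $F'$.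
- Constant extension: if $F$ has full constant field $\mathbb F_q$ and $k=\overline{\mathbb F_q}$, then $F$ and $Fk$ have the same genus.
- Hasse–Weil: a function field of genus $\gamma$ with full constant field $\mathbb F_q$ has at least $q+1-2\gamma\sqrt q$ places of degree one.

### Proof of the Claim

Let $k=\overline{\mathbb F_q}$ and let $a$ be transcendental over $k$.

**Step 1.** This step constructs eigenvalues for the generic trace $a$. Let $E=k(a)(y_0,\dots,y_{p-1})$, where
$$y_i^2=\zeta^{2i}a^2-4=(\zeta^ia-2)(\zeta^ia+2). \tag{3}$$
The $2p$ points $\pm2\zeta^{-i}$ are distinct. Indeed, a coincidence between two of them would give either $\zeta^i=\zeta^j$ with $i\neq j$ in $\{0,\dots,p-1\}$, or $-1\in\langle\zeta\rangle$. The first is excluded since $\zeta$ has order $p$, and the second since $-1$ has order $2$ ($q$ is odd) while $\langle\zeta\rangle$ has odd order. So the product of the polynomials $\zeta^{2i}a^2-4$ over any nonempty set of indices is nonconstant and squarefree, and hence not a square in $k(a)$. In other words, their classes in $k(a)^*/k(a)^{*2}$ are independent. By Kummer theory $[E:k(a)]=2^p$, and for each $j$ there is $\sigma_j\in\mathrm{Gal}(E/k(a))$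 with $\sigma_j(y_j)=-y_j$ and $\sigma_j(y_i)=y_i$ for $i\ne j$. Put
$$\lambda_i=\frac{\zeta^ia+y_i}{2}.$$
By (3), $\lambda_i\cdot\frac{\zeta^ia-y_i}{2}=\frac{\zeta^{2i}a^2-y_i^2}{4}=1$, so $\lambda_i^{-1}=\frac{\zeta^ia-y_i}{2}$ and
$$\lambda_i+\lambda_i^{-1}=\zeta^ia,\qquad \sigma_i(\lambda_i)=\lambda_i^{-1},\qquad \sigma_j(\lambda_i)=\lambda_i\ \text{ for } j\ne i. \tag{4}$$

**Step 2.** This step shows that the $\lambda_i$ have independent classes in $E^*/E^{*p}$, which will give the degree of the next extension. Suppose that $\prod_i\lambda_i^{e_i}=\mu^p$ with $\mu\in E^*$ and that $p\nmid e_j$ for some $j$. Dividing this equation by its image under $\sigma_j$ and using (4), we get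
$$\lambda_j^{2e_j}=\bigl(\mu/\sigma_j(\mu)\bigr)^p.$$
Since $p$ is odd, $p\nmid2e_j$. Choose integers $r,s$ with $2e_jr+ps=1$; then $\lambda_j=(\lambda_j^{2e_j})^r(\lambda_j^s)^p$ is a $p$-th power in $E$.

To contradict this we look at $a=\infty$. We have
$$\zeta^{2i}a^2-4=(\zeta^ia)^2\bigl(1-4(\zeta^ia)^{-2}\bigr),$$
and the second factor is a power series in $1/a$ with constant term $1$, hence a square in $k[[1/a]]$, as the characteristic is not $2$. So all the polynomials in (3) are squares in $k((1/a))$, and $E$ embeds in $k((1/a))$ over $k(a)$. Let $v$ be the restriction to $E$ of the valuation of $k((1/a))$; it takes integer values and $v(a)=-1$. From (4), $v(\lambda_j+\lambda_j^{-1})=v(\zeta^ja)=-1$. If $v(\lambda_j)=0$, the left side would be at least $0$; so $v(\lambda_j)\ne0$. Then $\lambda_j$ and $\lambda_j^{-1}$ have different valuations, the valuation of the sum is the smaller one, and $-|v(\lambda_j)|=-1$. So $v(\lambda_j)=\pm1$, which is not divisible by $p$. But the valuation of a $p$-th power is divisible by $p$, a contradiction.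

**Step 3.** This step builds the curve and makes sure that it is defined over $\mathbb F_q$ without new constants. Choose $c\in\mathbb F_q^*$ that is not a $p$-th power in $\mathbb F_q$, and let $F'=E(\nu_0,\dots,\nu_{p-1})$ with
$$\nu_i^p=c\lambda_i. \tag{5}$$
In $k$ the element $c$ is a $p$-th power, so $c\lambda_i$ and $\lambda_i$ have the same class in $E^*/E^{*p}$. As $q\ne p$, Kummer theory and Step 2 give $[F':E]=p^p$, so
$$[F':k(a)]=2^pp^p=n.$$
Inside $F'$ let $F=\mathbb F_q(a)(y_i,\nu_i:0\le i<p)$. Then $Fk=F'$. Adjoin the generators one at a time. Each $y_i$ satisfies (3), so it contributes degree at most $2$. Then $\lambda_i\in\mathbb F_q(a)(y_i)$, because $\zeta\in\mathbb F_q$, and $\nu_i$ satisfies (5), so it contributes degree at most $p$. Thus $[F:\mathbb F_q(a)]\le n$. Let $\mathbb F_{q^m}$ be the full constant field of $F$. Then $\mathbb F_{q^m}(a)\subseteq F$ has degree $m$ over $\mathbb F_q(a)$. A basis of $F$ over $\mathbb F_{q^m}(a)$ spans $Fk$ over $k(a)$, so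
$$n=[Fk:k(a)]\le[F:\mathbb F_{q^m}(a)]\le\frac nm .$$
Hence $m=1$, and the full constant field of $F$ is $\mathbb F_q$. The genus $\gamma$ of $F$ is equal to that of $F'=Fk$.

**Step 4.** This step bounds the genus by $\gamma\le pn$. By (4), both $\lambda_i$ and $\lambda_i^{-1}$ are roots of $x^2-\zeta^iax+1$, so they are integral over $k[a]$, and $\lambda_i$ is a unit at all places not over $a=\infty$. Consider a place of $k(a)$ other than $a=\infty$ and the points $a=\pm2\zeta^{-i}$. There the polynomials (3) are units, so adjoining their square roots is unramified, since the characteristic is not $2$. Over this place, and in fact over every finite place, the $c\lambda_i$ are units, so adjoining their $p$-th roots is unramified, since the characteristic is not $p$. Hence $F'/k(a)$ is ramified over at most $2p+1$ places. It is a tower of Galois steps of degree $2$ or $p$. In each step the ramification indices divide the degree, and they multiply along the tower, so all ramification indices are prime to $q$ and the ramification is tame. Over one place of $k(a)$ the ramification indices add up to $n$, so $\sum(e_R-1)<n$ there. Riemann–Hurwitz gives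
$$2\gamma-2\le-2n+(2p+1)n=(2p-1)n,$$
and so $\gamma\le pn-\frac n2+1\le pn$, because $n\ge2$.

**Step 5.** This step finds a usable point. By the Hasse–Weil bound, $F$ has at least
$$q+1-2\gamma\sqrt q\ \ge\ q+1-2pn\sqrt q\ >\ n$$
places of degree one. At most $[F:\mathbb F_q(a)]\le n$ of these lie over $a=\infty$. So there is a degree-one place $R$ of $F$ not over $a=\infty$.

**Step 6.** This step reads off $\alpha$. The elements $a,\lambda_i,\lambda_i^{-1},\nu_i$ of $F$ are integral over $\mathbb F_q[a]$, the last by (5). Since $R$ does not lie over $\infty$, they have residues at $R$, and these lie in $\mathbb F_q$ because $R$ has degree one. Let $\alpha,\bar\lambda_i,\bar\nu_i$ be the residues of $a,\lambda_i,\nu_i$. As $\lambda_i\lambda_i^{-1}=1$ and both factors have residues, $\bar\lambda_i\ne0$. Reducing (4) and (5) gives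
$$\bar\lambda_i+\bar\lambda_i^{-1}=\zeta^i\alpha,\qquad c\,\bar\lambda_i=\bar\nu_i^{\,p}\qquad(0\le i\le p-1).$$
If $\bar\lambda_i$ were a $p$-th power in $\mathbb F_q^*$, then $c=\bar\nu_i^{\,p}\bar\lambda_i^{-1}$ would be one too, contrary to the choice of $c$. So no $\bar\lambda_i$ is a $p$-th power, and $\alpha$ is as required. This proves the Claim, and with it Proposition 6. $\square$

**Proof of Theorem 7.** The purpose is to feed the bad Sylow coset into Lemma 3. For $p=2$ use Theorem 4. For odd $p$ choose $q$ as in Proposition 6, put $H=\mathrm{SL}_2(q)$, and let $S$ be a Sylow $p$-subgroup of $H$ with a coset $hS$ containing no $p'$-element. Then $|H:S|$ is prime to $p$, and Lemma 3 with $K=C_p$ gives, in $G=\mathbb F_p[H/S]\rtimes H$, a Sylow $p$-subgroup $T$ and an element $t\in Z(T)$ of order $p$ such that $hC_G(t)$ contains no $p'$-element. $\square$
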